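# Hat guessing on $K_{m,n}$: losing degree sequences

## Three theorems on complete bipartite graphs

**Theorem 1.** Let $m,n$ be positive integers with
$$\frac{n\,(m+1)!}{2m^m}+\frac{m^2(m+1)}{2n}<1. \tag{1}$$
Then the degree sequence of the complete bipartite graph $K_{m,n}$ is losing. Condition (1) holds for $(m,n)=(13,3000)$. It also holds for every $m\ge 13$ and every integer $n$ with $m^2(m+1)<n\le \frac{m^m}{(m+1)!}$, and such $n$ exist for every $m\ge 13$.

**Theorem 2.** Let $c^*=1/\log\frac{e}{e-1}\approx 2.18$.

(a) For every $C>c^*$ there is $m_0$ such that for all $m\ge m_0$ and all integers $n$ with $Cm\le n\le\frac{m^m}{(m+1)!}$, the degree sequence of $K_{m,n}$ is losing.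

(b) For every $m\ge 3$ and every integer $n\ge 8m^3\cdot\frac{m^m}{(m+1)!}$, the degree sequence of $K_{m,n}$ is winning.

Both bounds $\frac{m^m}{(m+1)!}$ and $8m^3\cdot\frac{m^m}{(m+1)!}$ are $e^{m+O(\log m)}$, so the losing range ends and the winning range begins at $n=e^{m+O(\log m)}$.

**Theorem 3.** For all sufficiently large $m$, the sequence $\big(\lceil 4d_i/\log d_i\rceil\big)_i$ is losing for $K_{m,m^3}$, where the $d_i$ are the degrees. In particular, for every $\varepsilon>0$ there is a graph for which $(\lceil\varepsilon d_i\rceil)_i$ is losing.

Here $\log$ is the natural logarithm, and we write $[k]=\{1,\dots,k\}$. The words "winning" and "losing" refer to a game, which we now define. Theorem 1 answers a question about it: the following conjecture is false.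

**Conjecture (disproved by Theorem 1).** If $G$ is a finite simple graph without isolated vertices and $d_i$ is the degree of vertex $i$, then $(d_1,\dots,d_n)$ is winning for $G$.

The problem is taken from Bartłomiej Bosek, Andrzej Dudek, Michał Farnik, Jarosław Grytczuk, Przemysław Mazur, "Hat chromatic number of graphs", arXiv:1905.04108 (2019).

## Bears, a Demon, and winning sequences

Let $G$ be a finite simple graph with vertices $1,\dots,n$ and no isolated vertex. A Bear sits at each vertex, and vertex $i$ comes with a finite set $\Gamma_i$ of colors. A Demon puts on each Bear $i$ a hat of some color $c_i\in\Gamma_i$. Each Bear sees exactly the hats of the Bears at adjacent vertices, and in particular not his own. Then all Bears guess their own color at the same moment. The Bears agree on a deterministic strategy beforehand, and the Demon knows it.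

**Definition (strategy).** A strategy is a tuple of functions $F_i:\Gamma_1\times\dots\times\Gamma_n\to\Gamma_i$, where $F_i$ depends only on the coordinates of the neighbors of $i$. It is winning if for every coloring $c$ there is at least one $i$ with $F_i(c)=c_i$. A coloring for which every guess is wrong *defeats* the strategy.

**Definition (winning and losing sequences).** A sequence $(a_1,\dots,a_n)$ of positive integers is winning for $G$ if the Bears have a winning strategy for any color sets with $|\Gamma_i|=a_i$. Otherwise it is losing.

Only the sizes of the $\Gamma_i$ matter, since colors can be relabelled. So we may always take $\Gamma_i=[a_i]$.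

*Example.* On a single edge $K_2$, the sequence $(2,2)$ is winning: one Bear guesses the color he sees, the other guesses the color he does not see. If the two hats agree the first is right, and if they differ the second is right. The sequence $(2,3)$ is losing for $K_2$: color the two hats uniformly and independently. The guess of a Bear does not depend on his own hat, so the two Bears are right with probabilities $\frac12$ and $\frac13$. The expected number of right guesses is $\frac56<1$, so some coloring has none.

More colors make life harder for the Bears, and we record this.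

**Lemma 4 (monotonicity).** If $(a_i)$ is losing for $G$ and $a_i'\ge a_i$ for all $i$, then $(a_i')$ is losing for $G$.

*Proof.* Take any strategy $(F_i')$ for color sets $[a_i']$. Let the Demon use only colorings with $c_i\in[a_i]$. On these colorings define $F_i(c)=F_i'(c)$ if $F_i'(c)\in[a_i]$, and $F_i(c)=1$ otherwise. This is a strategy for $(a_i)$, so some coloring $c$ with all $c_i\in[a_i]$ defeats it. For this $c$ and each $i$, either $F_i'(c)=F_i(c)\ne c_i$, or $F_i'(c)\notin[a_i]$ and again $F_i'(c)\neq c_i$. So $c$ defeats $(F_i')$. $\square$

Two first families support the conjecture.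

*Complete graphs.* For $K_n$ with $n\ge2$, even $(n,\dots,n)$ is winning. Let the colors be residues modulo $n$, and let Bear $i$ guess the residue that would make the sum of all hats congruent to $i$ modulo $n$. Exactly one Bear is right. By Lemma 4 the degree sequence $(n-1,\dots,n-1)$ is winning.

*Cycles, and leaves.* In a cycle all degrees are $2$. The two Bears on one fixed edge play the $(2,2)$ strategy of $K_2$ and ignore the rest, so the degree sequence is winning. If a graph has a vertex of degree $1$, that Bear has only one color available and is always right. This covers the stars $K_{1,n}$.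

The next family is $K_{2,n}$. For it we set up notation that will carry the whole talk.

## The game on $K_{m,n}$ as hitting against covering

In $K_{m,n}$ the *left* side has $m$ vertices, each of degree $n$, and the *right* side has $n$ vertices, each of degree $m$. Write $(m,n;a,b)$ for the game on $K_{m,n}$ with $a$ colors at every left vertex and $b$ colors at every right vertex. The degree sequence of $K_{m,n}$ is the game $(m,n;n,m)$: few left Bears with many colors each, and many right Bears with few colors each (when $m<n$).

A coloring is a pair $(x,c)$, with $x\in[a]^m$ the left hats and $c\in[b]^n$ the right hats. Left Bears see $c$ and right Bears see $x$. So a strategy consists of functions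
$$f_r:[a]^m\to[b]\ \ (r=1,\dots,n),\qquad g_i:[b]^n\to[a]\ \ (i=1,\dots,m).$$

**Definition (hitting).** A point $\gamma\in[a]^m$ *hits* a set $T\subset[a]^m$ if every $x\in T$ agrees with $\gamma$ in at least one coordinate. The set $T$ is *hittable* if some $\gamma$ hits it. (The empty set is hit by every $\gamma$.)

*Example.* Let $m=2$ and $a\ge3$. The set $\{(1,1),(1,2),(2,2)\}$ is hit by $\gamma=(1,2)$. The set $\{(1,1),(2,2),(3,3)\}$ is not hittable, because each coordinate of $\gamma$ agrees with at most one of the three points.

**Lemma 5.** Fix right guesses $f_1,\dots,f_n$ in the game $(m,n;a,b)$. They can be completed by left guesses to a winning strategy if and only if for every set $T\subset[a]^m$ that is not hittable there is some $r$ with $f_r(T)=[b]$.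

*Proof.* Suppose first that $T$ is not hittable and that every $f_r$ misses a color on $T$. Let $g_1,\dots,g_m$ be any left guesses. For each $r$ choose $c_r\in[b]\setminus f_r(T)$, put $c=(c_r)_r$, and let $\gamma=(g_1(c),\dots,g_m(c))$. Since $\gamma$ does not hit $T$, some $x\in T$ agrees with $\gamma$ in no coordinate. In the coloring $(x,c)$ every left Bear $i$ guesses $\gamma_i\ne x_i$, and every right Bear $r$ guesses $f_r(x)\neq c_r$. So the strategy is defeated.

Suppose now that every non-hittable set is mapped onto $[b]$ by some $f_r$. For a right coloring $c$ let
$$S(c)=\{x\in[a]^m:\ f_r(x)\ne c_r \text{ for all } r\}. \tag{2}$$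
These are the left colorings for which all right Bears fail. Each $f_r$ misses the color $c_r$ on $S(c)$, so $S(c)$ is hittable. Choose a point $\gamma(c)$ that hits it and let left Bear $i$ guess $g_i(c)=\gamma(c)_i$. For any coloring $(x,c)$, either some right Bear is right, or $x\in S(c)$ and $\gamma(c)$ agrees with $x$ in some coordinate $i$, so left Bear $i$ is right. $\square$

The following two facts say how large a non-hittable set is.

**Lemma 6.** (i) Every set of at most $m$ points of $[a]^m$ is hittable. (ii) If $x^0,\dots,x^m\in[a]^m$ are such that for every coordinate $i$ the values $x^0_i,\dots,x^m_i$ are pairwise distinct, then $\{x^0,\dots,x^m\}$ is not hittable.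

*Proof.* (i) If the points are $y^1,\dots,y^k$ with $k\le m$, take $\gamma_i=y^i_i$ for $i\le k$ and $\gamma_i$ arbitrary otherwise. Then $\gamma$ agrees with $y^i$ in coordinate $i$. (ii) For each $i$, the value $\gamma_i$ equals $x^j_i$ for at most one $j$. The $m$ coordinates account for at most $m$ of the $m+1$ indices $j$, so some $x^j$ agrees with $\gamma$ nowhere. $\square$

*Example: the degree sequence of $K_{2,n}$ is winning for every $n\ge1$.* Here left Bears have $n$ colors and right Bears have $2$. The right guesses together send a point $x\in[n]^2$ to a word $(f_1(x),\dots,f_n(x))\in\{1,2\}^n$. We have $n^2\le 2\cdot 2^n$ for all $n\ge 1$: for $n=1,2,3$ this reads $1\le4$, $4\le8$, $9\le16$, and for $n\ge3$ we have $(n+1)^2\le2n^2$, so induction applies. Hence we can choose the $f_r$ so that each word is used by at most two points. Then $S(c)$ in (2) is the set of points whose word is $c$ with $1$ and $2$ exchanged. It has at most two points, so it is hittable by Lemma 6(i), and the Bears win as in the proof of Lemma 5.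

## Two bounds that fall short

We look for a graph on which the degree sequence loses. The obvious tool is the one that settled $(2,3)$ on $K_2$: color at random and count. Under a uniform random coloring, Bear $i$ is right with probability $1/a_i$, so if $\sum_i 1/a_i<1$ the sequence is losing. With $a_i=d_i$ this never applies. A graph on $N$ vertices has all degrees at most $N-1$, so $\sum_i 1/d_i\ge N/(N-1)>1$. The first moment of a single random coloring cannot disprove the conjecture on any graph.

Lemma 5 suggests something better on $K_{m,n}$. The Demon may keep several left colorings in reserve, fix one right coloring $c$ that is compatible with all of them, and choose among them after computing the left guesses $g_i(c)$. He needs a set $T$ of left colorings that is not hittable and on which every $f_r$ misses one of its $m$ colors. The plain way to make every $f_r$ miss a color is pigeonhole: it works for every $T$ with $|T|\le m-1$. But by Lemma 6(i) the Demon needs $|T|\ge m+1$. Pigeonhole is two points short, and on $m$ or $m+1$ points a function can take all $m$ values.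

The way out is that a function *can* be onto $[m]$ on $m+1$ points, but rarely is. For $m+1$ random points the values of $f_r$ are $m+1$ independent samples, and these are very unlikely to collect all $m$ colors. The bound is of order $(m+1)!/m^m$, which is about $e^{-m}$ up to a power of $m$. If $n$ is well below $e^m$, a union bound over all $n$ right Bears is affordable. And if $n$ is well above $m^3$, random points differ in every coordinate, so Lemma 6(ii) applies. Between $m^3$ and $e^m$ there is room once $m$ is large enough.

## Random $(m+1)$-sets: proof of Theorem 1

Consider the game $(m,n;n,m)$ and any strategy, with right guesses $f_r:[n]^m\to[m]$. Choose $X^0,X^1,\dots,X^m$ independently and uniformly from $[n]^m$.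

**Step 1: the points differ in every coordinate.** This step provides a non-hittable set. Let $E$ be the event that for every coordinate $i$ the values $X^0_i,\dots,X^m_i$ are pairwise distinct. For a fixed coordinate and a fixed pair of indices, the two values coincide with probability $1/n$. There are $m$ coordinates and $\binom{m+1}2$ pairs, so
$$P(E^c)\le\frac{m\binom{m+1}{2}}{n}=\frac{m^2(m+1)}{2n}. \tag{3}$$

**Step 2: a right Bear rarely uses all his colors.** Fix $r$ and let $\pi_k=P(f_r(X^0)=k)$ for $k\in[m]$. The values $f_r(X^0),\dots,f_r(X^m)$ are $m+1$ independent samples from the distribution $\pi$. They cover $[m]$ if and only if exactly one color $k$ occurs twice and every other color occurs once. For a given $k$ there are $\binom{m+1}2$ ways to place the two copies of $k$ and $(m-1)!$ ways to place the other colors. Each such sequence has probability $\pi_k\prod_l\pi_l$. Hence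
$$P\big(\{f_r(X^0),\dots,f_r(X^m)\}=[m]\big)=\sum_{k}\binom{m+1}2(m-1)!\;\pi_k\prod_l\pi_l=\frac{(m+1)!}2\prod_l\pi_l\le\frac{(m+1)!}{2m^m}. \tag{4}$$
The second equality uses $\sum_k\pi_k=1$. The inequality is the AM–GM inequality, $\prod_l\pi_l\le\big(\frac1m\sum_l\pi_l\big)^m=m^{-m}$.

Note that (4) holds whatever the function $f_r$ is. An unbalanced guessing function only makes covering less likely.

**Step 3: combine.** By (3), by (4) summed over the $n$ right vertices, and by hypothesis (1), the probability that $E$ fails or that some $f_r$ covers $[m]$ on the sample is less than $1$. So there are fixed points $x^0,\dots,x^m\in[n]^m$ whose values in every coordinate are pairwise distinct, such that every $f_r$ misses a color on $T=\{x^0,\dots,x^m\}$. By Lemma 6(ii), $T$ is not hittable. By Lemma 5, no left guesses complete $(f_r)$ to a winning strategy. The strategy was arbitrary, so the sequence is losing.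

Unwound, the Demon chooses $c_r\notin f_r(T)$ for each $r$. He then reads off the $m$ left guesses $g_i(c)$, each of which rules out at most one index $j$, and plays $(x^j,c)$ for an index $j$ that is left.

**Step 4: the pair $(13,3000)$.** We check (1). We have $13^{13}=302875106592253$ and $14!=87178291200$. The first term is $\frac{3000\cdot14!}{2\cdot13^{13}}<0.44$, and the second is $\frac{169\cdot14}{6000}=\frac{2366}{6000}<0.40$. The sum is below $1$. So on $K_{13,3000}$, with $3000$ colors at each of $13$ vertices and $13$ colors at each of $3000$ vertices, the Bears lose. This disproves the conjecture.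

**Step 5: the range of $n$.** Write $L_m=m^2(m+1)$ and $U_m=\frac{m^m}{(m+1)!}$. If $L_m<n\le U_m$, the first term of (1) is at most $\frac12$ and the second is less than $\frac12$, so (1) holds. It remains to see that $(L_m,U_m]$ contains an integer for every $m\ge13$. Since $L_m$ is an integer, $U_m-L_m\ge1$ suffices. For $m=13$ the range is $2366<n\le3474$. For $m\ge13$,
$$\frac{U_{m+1}}{U_m}=\Big(1+\frac1m\Big)^m\frac{m+1}{m+2}\ge2\cdot\frac{14}{15}>1.8,\qquad \frac{L_{m+1}}{L_m}=\Big(\frac{m+1}m\Big)^2\frac{m+2}{m+1}\le\Big(\frac{14}{13}\Big)^2\cdot\frac{15}{14}=\frac{210}{169}<1.25,$$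
where $(1+\frac1m)^m\ge2$ is Bernoulli's inequality. So if $U_m-L_m\ge1$, then $U_{m+1}-L_{m+1}\ge1.8\,U_m-1.25\,L_m\ge1.8\,(U_m-L_m)\ge1$, and induction from $m=13$ finishes. $\blacksquare$

*Remark.* For $m=12$ condition (1) fails for every $n$. By AM–GM its left side is at least $2\sqrt{\frac{13!}{2\cdot12^{12}}\cdot\frac{144\cdot13}{2}}=\sqrt{\frac{13!\cdot1872}{12^{12}}}$. Here $13!\cdot1872>6.2\cdot10^9\cdot1.8\cdot10^3>1.1\cdot10^{13}$, while $12^{12}<9\cdot10^{12}$. This concerns the hypothesis (1) only and does not decide the game on any $K_{12,n}$.

## Covering probabilities for general sample sizes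

Theorem 1 needs $n$ of order at least $m^3$, because of Step 1. At $n=Cm$ the event $E$ is hopeless: its probability is
$$\prod_{j=1}^m\Big(1-\frac jn\Big)^m\le e^{-m\cdot m(m+1)/(2n)}=e^{-m(m+1)/(2C)},$$
far below the failure probability, of order $e^{-m}$ up to powers of $m$, that we allow on the right side. The remedy is to take more than $m+1$ points and to bound directly the probability that the sample is hittable. The price is that more samples cover the colors more easily, so (4) must be replaced by a bound for any number $t$ of samples.

Let $\sigma(t,b)$ be the probability that $t$ independent uniform samples from $[b]$ cover $[b]$. For instance, by the computation (4) with $\pi$ uniform,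
$$\sigma(m+1,m)=\frac{(m+1)!}{2m^m}. \tag{5}$$

**Lemma 7.** (i) For any probability distribution $\pi$ on $[b]$, $t$ independent samples from $\pi$ cover $[b]$ with probability at most $\sigma(t,b)$. (ii) For $b\ge2$, $\sigma(t,b)\le\exp\!\big(-b(1-\tfrac1b)^t\big)$.

*Proof of (i).* The aim is to show that the uniform distribution is the best one for covering. Let $\Phi(\pi)$ be the covering probability. It is a polynomial in $\pi$, hence continuous on the compact simplex, so the set of its maximizers is nonempty and compact. Among the maximizers take $\pi$ with $\sum_k\pi_k^2$ minimal, and suppose it is not uniform. After relabelling, $\pi_1\ne\pi_2$. Put $s=\pi_1+\pi_2>0$ and $\theta=\pi_1/s$.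

Condition on which samples fall in $\{1,2\}$ and on the values of all other samples. The law of this information depends only on $s,\pi_3,\dots,\pi_b$. Given it, the samples in $\{1,2\}$, say $k$ of them, are independent and equal to $1$ with probability $\theta$ and to $2$ with probability $1-\theta$. The whole of $[b]$ is covered if the other samples cover $\{3,\dots,b\}$ and both colors $1,2$ are hit. The latter has conditional probability $0$ if $k\le1$ and $1-\theta^k-(1-\theta)^k$ if $k\ge2$. By convexity of $u\mapsto u^k$ we have $\theta^k+(1-\theta)^k\ge2\cdot2^{-k}$, so this probability is maximal at $\theta=\frac12$. Hence replacing $\pi_1,\pi_2$ by $\frac s2,\frac s2$ does not decrease $\Phi$. The new distribution is again a maximizer, and $\frac{s^2}2<\pi_1^2+\pi_2^2$ because $\pi_1\neq\pi_2$. This contradicts the minimality of $\sum\pi_k^2$. So $\pi$ is uniform, and the maximum of $\Phi$ is $\sigma(t,b)$.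

*Proof of (ii).* The aim is to show that the events "color $j$ is hit" are negatively related, so that the product of their probabilities bounds $\sigma$ from above. Let $H_j$ be the event that $j$ is hit by $t$ uniform samples, and let $A=H_1\cap\dots\cap H_{j-1}$. Conditioned on $H_j^c$, the samples are independent and uniform on $[b]\setminus\{j\}$. The same law arises by starting from unconditioned samples and redirecting each sample equal to $j$ to a fresh uniform element of $[b]\setminus\{j\}$: each color $k\ne j$ then has probability $\frac1b+\frac1b\cdot\frac1{b-1}=\frac1{b-1}$. Redirecting never un-hits a color different from $j$, so $P(A\mid H_j^c)\ge P(A)$. That is, $P(A\cap H_j^c)\ge P(A)P(H_j^c)$, and subtracting from $P(A)$ gives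
$$P(A\cap H_j)\le P(A)\,P(H_j).$$
Applying this for $j=b,b-1,\dots,2$ yields $\sigma(t,b)\le\prod_jP(H_j)=\big(1-(1-\frac1b)^t\big)^b\le\exp\!\big(-b(1-\frac1b)^t\big)$, the last step by $1-u\le e^{-u}$. $\square$

*Example.* For $b=2$ we have $\sigma(t,2)=1-2^{1-t}$, since only the two constant samples fail. The product bound is $(1-2^{-t})^2=1-2^{1-t}+4^{-t}$, slightly larger, as it must be.

To estimate $(1-\frac1b)^t$ from below we use
$$\Big(1-\frac1b\Big)^t\ge e^{-t/b-t/b^2}\qquad(b\ge2). \tag{6}$$
This follows from $\log(1-u)\ge-u-u^2$ for $0\le u\le\frac12$. Indeed $h(u)=\log(1-u)+u+u^2$ has $h(0)=0$ and $h'(u)=\frac{u(1-2u)}{1-u}\ge0$ on this interval.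

## Random $t$-sets: a losing criterion

**Lemma 8.** Let $\rho=1-(1-\frac1a)^m$, so that $\rho\le m/a$ by Bernoulli's inequality. If for some positive integer $t$
$$n\,\sigma(t,b)+a^m\rho^{\,t}<1, \tag{7}$$
then the game $(m,n;a,b)$ is losing.

*Proof.* Fix any right guesses $(f_r)$ and let $X^1,\dots,X^t$ be independent and uniform in $[a]^m$. For a fixed $\gamma\in[a]^m$, a uniform point disagrees with $\gamma$ in all coordinates with probability $(1-\frac1a)^m$, so it agrees with $\gamma$ somewhere with probability $\rho$. Thus $\gamma$ hits $\{X^1,\dots,X^t\}$ with probability $\rho^t$, and by a union bound over the $a^m$ points $\gamma$, the sample is hittable with probability at most $a^m\rho^t$. For each $r$ the values $f_r(X^1),\dots,f_r(X^t)$ are independent samples from one distribution on $[b]$. By Lemma 7(i) they cover $[b]$ with probability at most $\sigma(t,b)$. By (7) there is an outcome in which the sample is not hittable and no $f_r$ covers $[b]$ on it. By Lemma 5, $(f_r)$ cannot be completed to a winning strategy. $\square$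

The two terms of (7) pull $t$ in opposite directions. In the game $(m,n;n,m)$ the hitting term needs $t$ slightly larger than $m\log n/\log(1/\rho)$. In the covering term, (6) shows that $m(1-\frac1m)^t$ is about $m\,e^{-t/m}$, which is a positive power of $m$ as long as $t\le\frac{m\log m}{1+\eta}$ with $\eta>0$ fixed. If $n=Cm$, then $\log n$ is asymptotically $\log m$, so both demands can be met when $\log(1/\rho)>1$, that is, when $\rho<1/e$. Since $\rho$ tends to $1-e^{-1/C}$, this says $C>c^*$. That is where the constant in Theorem 2 comes from.

## Linear $n$ upward: proof of Theorem 2(a)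

Let $C>c^*$. For $m\ge13$ and $m^2(m+1)<n\le\frac{m^m}{(m+1)!}$, Theorem 1 applies. Since $m^4\ge m^2(m+1)$ for $m\ge2$, it remains to treat $Cm\le n\le m^4$ for large $m$. We use Lemma 8 with $a=n$ and $b=m$. Every "for large $m$" below depends on $C$ only, and not on $n$.

**Step 1: a lower bound on $\log(1/\rho)$.** Since $n\ge Cm$,
$$\rho=1-\Big(1-\frac1n\Big)^m\le1-\Big(1-\frac1{Cm}\Big)^m\longrightarrow1-e^{-1/C}.$$
From $C>c^*$ we get $\frac1C<\log\frac e{e-1}$, so $e^{-1/C}>\frac{e-1}e$ and $1-e^{-1/C}<\frac1e$. So there is $\eta>0$, depending only on $C$, with $\log\frac1\rho\ge1+\eta$ for all large $m$ and all $n\ge Cm$.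

**Step 2: choose $t$ so that hitting is unlikely.** Put
$$t=\left\lceil\frac{m\log n+\log m}{\log(1/\rho)}\right\rceil,\qquad\text{so that}\qquad n^m\rho^t\le\frac1m.$$

**Step 3: bound $t$ from above.** The point is to show that $t$ stays below the coverage threshold for the whole range of $n$ at once. Write $\log n=\log m+\log\frac nm$. By Bernoulli $\rho\le\frac mn$, so $\log\frac nm\le\log\frac1\rho$. The part of $t$ that comes from $m\log\frac nm$ is therefore at most $m$. With $\log\frac1\rho\ge1+\eta$ for the other parts,
$$t\le\frac{m\log m}{1+\eta}+m+\log m+1.$$
So for large $m$ we have $\frac tm\le\frac{\log m}{1+\eta}+2$, because $\frac{\log m+1}m\le1$. Also $\frac t{m^2}\le\frac{\log m+2}{m}\le1$.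

**Step 4: covering is unlikely.** By (6) and Step 3,
$$m\Big(1-\frac1m\Big)^t\ge m\,e^{-\frac{\log m}{1+\eta}-2-1}=e^{-3}m^{\eta/(1+\eta)}.$$
With Lemma 7(ii) and $n\le m^4$,
$$n\,\sigma(t,m)+n^m\rho^t\le m^4\exp\!\big(-e^{-3}m^{\eta/(1+\eta)}\big)+\frac1m\longrightarrow0,$$
and the bound does not depend on $n$. So (7) holds for all large $m$ and all $n$ in the range, and the game is losing. $\blacksquare$

## Very large $n$: proof of Theorem 2(b)

Now the Bears should win. By Lemma 6(i) a set that is not hittable has at least $m+1$ points. If some $f_r$ maps an $(m+1)$-subset onto $[m]$, it maps the larger set onto $[m]$ too. So by Lemma 5 it suffices to find $f_1,\dots,f_n:[n]^m\to[m]$ such that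
$$\text{every } (m+1)\text{-element set } T\subset[n]^m \text{ has some } r \text{ with } f_r(T)=[m]. \tag{8}$$

The left strategy is then explicit: the set $S(c)$ of (2) has at most $m$ points $y^1,\dots,y^k$, and left Bear $i$ guesses $y^i_i$ (anything if $i>k$).

**Step 1: random right guesses.** Choose all values of all $f_r$ independently and uniformly in $[m]$. For a fixed $(m+1)$-set $T$, the values of $f_r$ on $T$ are $m+1$ independent uniform samples. By (5), $P(f_r(T)=[m])=q$ with $q=\frac{(m+1)!}{2m^m}$. The $f_r$ are independent, so
$$P\big(f_r(T)\ne[m]\text{ for all }r\big)=(1-q)^n\le e^{-qn}.$$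
The number of sets $T$ is $\binom{n^m}{m+1}<n^{m(m+1)}$. So the expected number of sets violating (8) is less than $n^{m(m+1)}e^{-qn}$, and a choice satisfying (8) exists if
$$qn\ge m(m+1)\log n. \tag{9}$$

**Step 2: condition (9) holds.** Write $n=K\frac{m^m}{(m+1)!}$ with $K\ge8m^3$. Then $qn=\frac K2$. From $e^m\ge\frac{m^m}{m!}$ we get $\frac{m^m}{(m+1)!}\le e^m$, so $\log n\le m+\log K$. Hence it suffices that
$$\frac K2\ge m(m+1)(m+\log K).$$
The difference of the two sides has derivative $\frac12-\frac{m(m+1)}K$ in $K$, which is nonnegative for $K\ge2m(m+1)$. Since $8m^3\ge2m(m+1)$, it suffices to take $K=8m^3$. Dividing by $m^3$, the condition becomes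
$$4\ge\Big(1+\frac1m\Big)\Big(1+\frac{\log8+3\log m}m\Big).$$
The derivative of $\frac{\log8+3\log m}m$ is $\frac{3-\log8-3\log m}{m^2}$, which is negative for $m\ge3$ because $\log3>1$. So the right side is decreasing for $m\ge3$. At $m=3$ we have $\log8+3\log3<5.4$, so the right side is less than $\frac43\cdot2.8<3.74$. Thus (9) holds and the degree sequence is winning.

**Step 3: the size of the bounds.** We recall Stirling's formula in the form $\sqrt{2\pi m}\,(m/e)^m\le m!\le e\sqrt m\,(m/e)^m$. It gives
$$\frac{e^m}{e(m+1)\sqrt m}\le\frac{m^m}{(m+1)!}\le\frac{e^m}{(m+1)\sqrt{2\pi m}},$$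
so $\frac{m^m}{(m+1)!}=e^{m+O(\log m)}$, and the factor $8m^3$ does not change this form. $\blacksquare$

## Fewer colors than degrees: proof of Theorem 3

Let $n=m^3$, so the left degrees are $m^3$ and the right degrees are $m$. The sequence $\lceil4d_i/\log d_i\rceil$ gives $\big\lceil\frac{4m^3}{3\log m}\big\rceil$ colors on the left and $b=\big\lceil\frac{4m}{\log m}\big\rceil$ on the right.

**Step 1: fewer colors on the left.** We simplify the left side. Since $4m\ge3\log m$, we have $\frac{4m^3}{3\log m}\ge m^2$. By Lemma 4 it suffices to show that $(m,m^3;a,b)$ with $a=m^2$ is losing for large $m$.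

**Step 2: the hitting term.** Take $t=2m+1$ in Lemma 8. Since $\rho\le\frac ma=\frac1m$, we get $a^m\rho^t\le m^{2m-(2m+1)}=\frac1m$.

**Step 3: the covering term.** For large $m$ we have $b\ge2$ and
$$\frac tb\le\frac{(2m+1)\log m}{4m}=\frac{\log m}2+\frac{\log m}{4m}\le\frac{\log m}2+1,\qquad\frac t{b^2}\le\frac{(2m+1)\log^2m}{16m^2}\le1.$$
So by (6), $b(1-\frac1b)^t\ge\frac{4m}{\log m}\,e^{-2}m^{-1/2}=\frac{4e^{-2}\sqrt m}{\log m}$. With Lemma 7(ii),
$$n\,\sigma(t,b)+a^m\rho^t\le m^3\exp\!\Big(-\frac{4e^{-2}\sqrt m}{\log m}\Big)+\frac1m\longrightarrow0.$$
So (7) holds for all large $m$, and the game is losing.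

**Step 4: the statement with $\varepsilon$.** Let $\varepsilon>0$. In $K_{m,m^3}$ all degrees are at least $m$. So for large $m$ every degree satisfies $\log d_i\ge4/\varepsilon$, that is, $\varepsilon d_i\ge4d_i/\log d_i$. Then $\lceil\varepsilon d_i\rceil\ge\lceil4d_i/\log d_i\rceil$ for all $i$, and Lemma 4 shows that $(\lceil\varepsilon d_i\rceil)_i$ is losing for this graph. $\blacksquare$
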